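\title{Single traces of generic $2\times2$ matrices as a representation of the symmetric group}

\begin{abstract}
Let $C_d$ be the span of the functions $\operatorname{Tr}(X_{\tau(1)}\cdots X_{\tau(d)})$, $\tau\in\mathfrak S_d$, on $d$-tuples of complex $2\times2$ matrices, with $\mathfrak S_d$ permuting the matrices. We determine in closed form the multiplicity of every irreducible representation $V_\lambda$ in $C_d$. It is zero if $\lambda$ has more than four parts; otherwise it is, up to explicit corrections, the number of triples of integers of equal parity that interlace the parts of $\lambda$. The proof filters traces by their degree in the scalar parts of the matrices and shows that, outside degree three, every combination of traces that does not depend on the scalar parts is the value of a central polynomial. As consequences we obtain the dimension of $C_d$, its complement in the space of all multilinear invariants, the list of vanishing multiplicities, and the cocharacters of $M_2(\mathbb C)$.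
\end{abstract}

\section{The problem and the answer}\label{sec:intro}

Let $d\ge1$ and let $X_1,\dots,X_d$ be generic $2\times2$ matrices, that is, matrices whose $4d$ entries are independent variables. Let $C_d$ be the linear span of the polynomials
\[
\operatorname{Tr}(X_{\tau(1)}X_{\tau(2)}\cdots X_{\tau(d)}),\qquad \tau\in\mathfrak S_d .
\]
The trace of a word does not change when the word is rotated, so these are $(d-1)!$ polynomials, one for each $d$-cycle $(\tau(1)\,\tau(2)\cdots\tau(d))$. The group $\mathfrak S_d$ acts on $C_d$ by permuting the matrices, and the decomposition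
\[
C_d\cong\bigoplus_{\lambda\vdash d}V_\lambda^{\oplus b_\lambda}
\]
records, for each type of symmetry, how many independent traces survive the linear relations that hold for $2\times2$ matrices. Here $V_\lambda$ is the irreducible representation attached to the partition $\lambda$, with $V_{(d)}=\mathbf 1$ trivial and $V_{(1^d)}$ the sign. The problem of writing down a closed formula for this decomposition comes from Seynnaeve's paper \cite{Seynnaeve}; Theorem~\ref{thm:main} solves it.

The space $C_d$ is part of a larger one. For $\pi\in\mathfrak S_d$ with cycle decomposition $\pi=(i_1\cdots i_k)(j_1\cdots j_l)\cdots$, fixed points included, put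
\[
\operatorname{Tr}_\pi=\operatorname{Tr}(X_{i_1}\cdots X_{i_k})\operatorname{Tr}(X_{j_1}\cdots X_{j_l})\cdots,
\]
and extend $\pi\mapsto\operatorname{Tr}_\pi$ linearly to $\mathbb C[\mathfrak S_d]$. Conjugation in the group algebra corresponds to permuting the matrices. The image $R_d$ of this map is the multilinear part of the ring of invariants of $d$ matrices under simultaneous conjugation by $GL_2$. By results of Procesi and Razmyslov, the kernel $I_d$ is the two-sided ideal that is the sum of the isotypic components of the partitions with more than two parts. If $\mathbb C[\mathfrak S_d]_{\mathrm{cyc}}$ denotes the span of the $d$-cycles, then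
\[
C_d\cong\mathbb C[\mathfrak S_d]_{\mathrm{cyc}}\big/\bigl(I_d\cap\mathbb C[\mathfrak S_d]_{\mathrm{cyc}}\bigr)\ \subseteq\ \mathbb C[\mathfrak S_d]/I_d\cong R_d .
\]

\subsection*{What to expect}
For $d\le2$ there is a single trace, and $C_d$ is trivial. For $d=3$ the sum of $\operatorname{Tr}(X_1X_2X_3)$ and $\operatorname{Tr}(X_1X_3X_2)$ is symmetric, and their difference $\operatorname{Tr}(X_1[X_2,X_3])$ is alternating and takes the value $1$ at the matrix units $(E_{11},E_{12},E_{21})$; so $C_3\cong V_{(3)}\oplus V_{(1,1,1)}$.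

For large $d$ the number $(d-1)!$ far exceeds $\dim R_d$, which is the Catalan number $\frac1{d+1}\binom{2d}d$ (Section~\ref{sec:compl}), and one expects $C_d$ to fill most of $R_d$. It cannot fill all of it, because single traces collapse on commuting matrices. Restrict to $X_j=\operatorname{diag}(t_j+s_j,\,t_j-s_j)$. Conjugation by the permutation matrix changes the sign of all $s_j$, so elements of $R_d$ restrict to combinations of the monomials $\prod_{j\in J}s_j\prod_{j\notin J}t_j$ with $|J|$ even. All these monomials are restrictions, since $t_j=\frac12\operatorname{Tr}X_j$ and $s_js_l=\frac12\operatorname{Tr}(X_jX_l)-\frac14\operatorname{Tr}X_j\operatorname{Tr}X_l$. Their span is the sum of the permutation representations on subsets of size $0,2,4,\dots$. On the other hand, all generators of $C_d$ restrict to the same symmetric polynomial $\prod_j(t_j+s_j)+\prod_j(t_j-s_j)$. Hence $R_d/C_d$ maps onto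
\[
\bigoplus_{1\le j\le d/2}\operatorname{Ind}_{\mathfrak S_{2j}\times\mathfrak S_{d-2j}}^{\mathfrak S_d}\mathbf 1,
\]
a representation of dimension $2^{d-1}-1$. The natural guess is that this is the only obstruction. It gives the right dimensions $1,1,2$ for $d\le3$, but for $d=4$ it gives $14-7=7$, while there are only six $4$-cycles. Theorem~\ref{thm:compl}(a) says that the guess misses exactly one irreducible representation, $V_{(d-3,1,1,1)}$.

\subsection*{Results}
We write $\ell(\lambda)$ for the number of nonzero parts of $\lambda$, put $\lambda_i=0$ for $i>\ell(\lambda)$, and let $[P]$ be $1$ or $0$ according as the statement $P$ holds or not; a summand $[P]\,V$ is omitted when $P$ fails. For integers $0\le r\le s$, the numbers of even and of odd integers in $[r,s]$ are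
\[
E(r,s)=\lfloor s/2\rfloor-\lceil r/2\rceil+1,\qquad O(r,s)=\lceil s/2\rceil-\lfloor r/2\rfloor .
\]
Let $\Lambda$ be the set of partitions $\mu$ with $\ell(\mu)\le3$ and $\mu_1\equiv\mu_2\equiv\mu_3\pmod2$, and let
\[
\Lambda'=\{\mu\in\Lambda:\ \mu_2>0,\ \mu\ne(1,1,1)\}.
\]
For $\ell(\lambda)\le4$ let $N_\lambda$ be the number of $\mu\in\Lambda$ that \emph{interlace} $\lambda$, meaning
\begin{equation}\label{eq:interlace}
\lambda_1\ge\mu_1\ge\lambda_2\ge\mu_2\ge\lambda_3\ge\mu_3\ge\lambda_4 .
\end{equation}
The three parts are chosen independently, all even or all odd, so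
\[
N_\lambda=\prod_{i=1}^3E(\lambda_{i+1},\lambda_i)+\prod_{i=1}^3O(\lambda_{i+1},\lambda_i).
\]
Put $n_i=\lambda_i-\lambda_{i+1}+1$ and $\varepsilon_i=\frac12\bigl((-1)^{\lambda_i}+(-1)^{\lambda_{i+1}}\bigr)$. On the interval $[\lambda_{i+1},\lambda_i]$ we have $E+O=n_i$ and $E-O=\sum_j(-1)^j=\varepsilon_i$. Substituting $E=\frac12(n_i+\varepsilon_i)$ and $O=\frac12(n_i-\varepsilon_i)$, the terms of odd degree in the $\varepsilon_i$ cancel, and
\[
N_\lambda=\tfrac14\bigl(n_1n_2n_3+n_1\varepsilon_2\varepsilon_3+n_2\varepsilon_1\varepsilon_3+n_3\varepsilon_1\varepsilon_2\bigr).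
\]

\begin{theorem}\label{thm:main}
Let $d\ge1$ and $\lambda\vdash d$. Then
\[
b_\lambda=
\begin{cases}
0 & \text{if } \ell(\lambda)\ge5,\\[2pt]
1 & \text{if } \lambda=(d),\\[2pt]
\lfloor\lambda_2/2\rfloor\,\bigl(\lfloor\lambda_1/2\rfloor-\lceil\lambda_2/2\rceil+1\bigr) & \text{if } \ell(\lambda)=2,\\[2pt]
N_\lambda-[\lambda=(d-3,1,1,1)] & \text{if } \ell(\lambda)\in\{3,4\}.
\end{cases}
\]
Equivalently,
\begin{equation}\label{eq:main}
C_d\ \cong\ V_{(d)}\ \oplus\ [d\ge3]\,V_{(d-2,1,1)}\ \oplus\bigoplus_{\mu\in\Lambda',\ |\mu|\le d}\operatorname{Ind}_{\mathfrak S_{|\mu|}\times\mathfrak S_{d-|\mu|}}^{\mathfrak S_d}(V_\mu\otimes\mathbf 1).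
\end{equation}
\end{theorem}

For the last part of the next theorem, let $P_n$ be the span of the noncommutative monomials $x_{\tau(1)}\cdots x_{\tau(n)}$, $\tau\in\mathfrak S_n$. An element of $P_n$ is an \emph{identity} of $M_2(\mathbb C)$ if it vanishes whenever $2\times2$ matrices are substituted for the $x_j$. The identities form an $\mathfrak S_n$-submodule, and the \emph{degree-$n$ cocharacter} of $M_2(\mathbb C)$ is the character of the quotient of $P_n$ by this submodule.

\begin{theorem}\label{thm:compl}
Let $d\ge1$.
\begin{enumerate}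
\item[(a)] For $R_d=\mathbb C[\mathfrak S_d]/I_d\cong\bigoplus_{\mu\vdash d,\ \ell(\mu)\le2}V_\mu\otimes V_\mu$ with the conjugation action,
\[
R_d/C_d\ \cong\bigoplus_{1\le j\le d/2}\operatorname{Ind}_{\mathfrak S_{2j}\times\mathfrak S_{d-2j}}^{\mathfrak S_d}\mathbf 1\ \oplus\ [d\ge4]\,V_{(d-3,1,1,1)} .
\]
The multiplicity of $V_\lambda$ in $R_d$ is $N_\lambda$ if $\ell(\lambda)\le4$, and $0$ otherwise.
\item[(b)] $\dim C_d=\frac1{d+1}\binom{2d}d-2^{d-1}+1-\binom{d-1}3$.
\item[(c)] For $\lambda\vdash d$ with $\ell(\lambda)\le4$, we have $b_\lambda=0$ if and only if $\lambda=(p,p,r,r)$ with $r\ge0$ and $p-r$ odd, or $\lambda=(d-1,1)$ with $d\ge2$, or $\lambda\in\{(1^4),(2,1^3)\}$.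
\item[(d)] For $d\ge2$ and $\mu\vdash d-1$, the multiplicity of $V_\mu$ in the degree-$(d-1)$ cocharacter of $M_2(\mathbb C)$ is $\sum_\lambda b_\lambda$, summed over all $\lambda\vdash d$ obtained from $\mu$ by adding one box.
\end{enumerate}
\end{theorem}

For $d=1,\dots,6$ part (b) gives $1,1,2,6,23,91$, to be compared with the numbers $1,1,2,6,24,120$ of $d$-cycles and with $\dim R_d=1,2,5,14,42,132$. The description of $I_d$ enters only in parts (a) and (b); the proof of Theorem~\ref{thm:main} does not use it.

\section{Highest weight vectors, vector algebra, and a filtration}\label{sec:setup}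

\subsection*{From $\mathfrak S_d$ to $GL_m$}
Multilinear expressions in $d$ matrices are unwieldy. We allow repeated letters instead; then a general linear group acts, and each multiplicity is read off from polynomials in few matrices. Fix $m\ge\max(d,4)$, let $X_1,\dots,X_m$ be generic $2\times2$ matrices and let $A$ be the polynomial ring in their entries. An element $g\in GL_m$ acts on $A$ by the substitution $X_j\mapsto\sum_lg_{lj}X_l$. For $k\ge0$ let $T_k\subseteq A$ be the span of the traces $\operatorname{Tr}(X_{j_1}\cdots X_{j_k})$ of all words of length $k$ in $X_1,\dots,X_m$; the empty word has trace $2$, so $T_0=\mathbb C$. Each $T_k$ is stable under $GL_m$. We use four textbook facts.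

\begin{enumerate}
\item[(F1)] A \emph{polynomial $GL_m$-module of degree $k$} is a finite-dimensional module whose matrix coefficients are homogeneous polynomials of degree $k$ in the $g_{lj}$. It is a direct sum of irreducible modules $S_\lambda$ with $\lambda\vdash k$, $\ell(\lambda)\le m$; here $S_{(k)}=\operatorname{Sym}^k\mathbb C^m$ and $S_{(1^k)}=\bigwedge^k\mathbb C^m$. A vector has \emph{weight} $\alpha$ if $\operatorname{diag}(z_1,\dots,z_m)$ multiplies it by $z^\alpha$. A \emph{highest weight vector} is a nonzero weight vector fixed by the group $U$ of upper unitriangular matrices. Its weight is a partition $\lambda$, and it generates a copy of $S_\lambda$. The multiplicity of $S_\lambda$ is the dimension of the space of $U$-fixed vectors of weight $\lambda$.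
\item[(F2)] (Schur--Weyl) For a module $W$ of degree $k\le m$ let $W^{\mathrm{ml}}$ be its weight space of weight $(1^k,0^{m-k})$, on which $\mathfrak S_k$ acts through permutation matrices. Then $S_\lambda^{\mathrm{ml}}\cong V_\lambda$. If $W,W'$ have degrees $k,n$ with $k+n\le m$, then $(W\otimes W')^{\mathrm{ml}}\cong\operatorname{Ind}_{\mathfrak S_k\times\mathfrak S_n}^{\mathfrak S_{k+n}}(W^{\mathrm{ml}}\otimes W'^{\mathrm{ml}})$: the left side is a direct sum over the $k$-subsets of $\{1,\dots,k+n\}$ that carry the weight of the first factor, and these summands are permuted transitively.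
\item[(F3)] (Pieri) $S_\mu\otimes\operatorname{Sym}^n\mathbb C^m\cong\bigoplus_\lambda S_\lambda$, summed over the $\lambda\vdash|\mu|+n$ with $\ell(\lambda)\le m$ and $\lambda_1\ge\mu_1\ge\lambda_2\ge\mu_2\ge\cdots$.
\item[(F4)] (Cauchy) $\operatorname{Sym}(\mathbb C^m\otimes\mathbb C^3)\cong\bigoplus_{\ell(\lambda)\le3}S_\lambda(\mathbb C^m)\otimes S_\lambda(\mathbb C^3)$.
\end{enumerate}

In $A$ the weight of a polynomial is its multidegree in $X_1,\dots,X_m$, and $U$ acts by the substitutions $X_j\mapsto X_j+\sum_{l<j}u_{lj}X_l$. The module $T_d$ is spanned by traces of words, which are weight vectors, and the words of weight $(1^d,0^{m-d})$ are the permutations of $X_1\cdots X_d$. Thus $T_d^{\mathrm{ml}}=C_d$, and (F2), which needs $m\ge d$, shows that \emph{$b_\lambda$ is the multiplicity of $S_\lambda$ in $T_d$}.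

\subsection*{From matrices to vectors}
Let $\mathrm i=\sqrt{-1}$. For $u\in\mathbb C^3$ put $\widehat u=u_1\sigma_1+u_2\sigma_2+u_3\sigma_3$, where
\[
\sigma_1=\begin{pmatrix}0&1\\1&0\end{pmatrix},\quad\sigma_2=\begin{pmatrix}0&-\mathrm i\\ \mathrm i&0\end{pmatrix},\quad\sigma_3=\begin{pmatrix}1&0\\0&-1\end{pmatrix}
\]
are the Pauli matrices, a basis of the traceless matrices. From $\sigma_j^2=1$, $\sigma_1\sigma_2=\mathrm i\sigma_3=-\sigma_2\sigma_1$ and its cyclic shifts we get, with the bilinear dot product and the cross product,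
\begin{equation}\label{eq:pauli}
\widehat u\,\widehat v=(u\cdot v)1+\mathrm i\,\widehat{u\times v},
\end{equation}
and therefore
\begin{equation}\label{eq:comm}
[\widehat u,\widehat v\,]=2\mathrm i\,\widehat{u\times v},\qquad \widehat u\,\widehat v+\widehat v\,\widehat u=2(u\cdot v)1,\qquad \operatorname{Tr}(\widehat u\,\widehat v)=2\,u\cdot v .
\end{equation}
Conjugation by $SL_2$ preserves $u\cdot v$, and the resulting homomorphism $SL_2\to SO_3(\mathbb C)$ is onto. We need three identities of vector algebra:
\begin{align}
u\times(v\times x)&=(u\cdot x)\,v-(u\cdot v)\,x,\label{eq:V1}\\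
(u\times v)\cdot(x\times z)&=(u\cdot x)(v\cdot z)-(u\cdot z)(v\cdot x),\label{eq:V2}\\
(u\times v)\times(u\times x)&=\det(u,v,x)\,u.\label{eq:V3}
\end{align}
The second follows from the first through $(u\times v)\cdot(x\times z)=u\cdot(v\times(x\times z))$, and the third is the first with $u\times v,u,x$ in place of $u,v,x$.

Write $X_j=t_j+Y_j$ with \emph{scalar part} $t_j=\frac12\operatorname{Tr}X_j$ and traceless part $Y_j=\widehat{y_j}$. The $t_j$ and the coordinates of the vectors $y_j$ are independent variables, so $A=\mathbb C[t]\otimes\mathbb C[y]$. The group $GL_m$ acts on the $t_j$ and on the $y_j$ by the same substitution as on the $X_j$, so it preserves both factors and the grading by \emph{$t$-degree}, the total degree in $t_1,\dots,t_m$; moreover $\mathbb C[t]_n\cong\operatorname{Sym}^n\mathbb C^m$. Put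
\[
w=y_1\times y_2,\qquad q=y_1\cdot y_1,\qquad G=w\cdot w,\qquad\Delta=\det(y_1,y_2,y_3)=w\cdot y_3 .
\]
The polynomials $q,G,\Delta$ are $SO_3$-invariant and equal $1$ at the standard basis $(e_1,e_2,e_3)$. Adding to each $y_j$ and $t_j$ multiples of earlier ones changes none of $t_1,w,q,G,\Delta$. Hence $t_1^nq^aG^b\Delta^c$ is a highest weight vector of weight $(n+2a+2b+c,\ 2b+c,\ c)$.

\subsection*{The filtration by $t$-degree}
The module $T_k$ is not graded by $t$-degree: it contains $\operatorname{Tr}X_1^2=2t_1^2+2q$ but not $t_1^2$. It is filtered, however, and this is enough. For $f\in A$ let $f^{(n)}$ be its component of $t$-degree $n$, and put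
\[
L_{n,k}=\{f^{(n)}:\ f\in T_{n+k},\ \deg_tf\le n\}\ \subseteq\ \mathbb C[t]_n\otimes\mathbb C[y]_k .
\]
The map $f\mapsto f^{(n)}$ on $\{f\in T_{n+k}:\deg_tf\le n\}$ is equivariant, and its kernel is the previous step $\{\deg_tf\le n-1\}$ of the filtration. By complete reducibility, for every degree $e\ge0$,
\begin{equation}\label{eq:gr}
T_e\cong\bigoplus_{k=0}^eL_{e-k,k}.
\end{equation}
The lowest piece is the module of \emph{$t$-free traces} $K_k=L_{0,k}=T_k\cap\mathbb C[y]$.

\section{Degrees four and five by hand}\label{sec:small}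

Three computations produce leading terms. Below, ``lower'' means terms of lower $t$-degree. First, expanding each factor $X_j=t_j+Y_j$,
\begin{equation}\label{eq:A}
\operatorname{Tr}(X_{j_1}\cdots X_{j_n})=2\,t_{j_1}\cdots t_{j_n}+\text{lower}.
\end{equation}
Second, commutators do not see scalar parts: $[X_1,X_2]=[Y_1,Y_2]=2\mathrm i\,\widehat w$. In $\operatorname{Tr}([X_1,X_2]X_3X_1^n)$ the coefficient of $t_3$ is $\operatorname{Tr}([X_1,X_2]X_1^n)=\operatorname{Tr}(X_2X_1^{n+1})-\operatorname{Tr}(X_2X_1^{n+1})=0$, so $X_3$ may be replaced by $Y_3$. Since $X_1^n=t_1^n+\text{lower}$ and $\operatorname{Tr}(\widehat w\,Y_3)=2\Delta$, we get for all $n\ge0$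
\begin{equation}\label{eq:B}
\operatorname{Tr}([X_1,X_2]X_3X_1^n)=4\mathrm i\,t_1^n\Delta+\text{lower}.
\end{equation}
Third, by \eqref{eq:pauli} the square of a commutator is a scalar matrix,
\begin{equation}\label{eq:C}
[X_1,X_2]^2=-4G\cdot1 .
\end{equation}

\subsection*{Degree four}
By \eqref{eq:A}, \eqref{eq:B} and the trace of \eqref{eq:C}, we have $t_1^4\in L_{4,0}$, $t_1\Delta\in L_{1,3}$ and $G\in L_{0,4}$. These are highest weight vectors of weights $(4)$, $(2,1,1)$, $(2,2)$, so by \eqref{eq:gr} the space $C_4$ contains $V_{(4)}$, $V_{(2,1,1)}$ and $V_{(2,2)}$. The dimensions add up to $1+3+2=6$, the number of $4$-cycles. Hence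
\[
C_4\cong V_{(4)}\oplus V_{(2,2)}\oplus V_{(2,1,1)},
\]
and the six traces are linearly independent.

Something is absent. The products $t_j\det(y_k,y_l,y_r)$ span a copy of $\mathbb C^m\otimes\bigwedge^3\mathbb C^m\cong S_{(2,1,1)}\oplus S_{(1^4)}$, and by \eqref{eq:B} with $n=0$ they are products of two traces; but only the first summand consists of leading terms of single traces. The reason is a sign, and the general proof depends on it.

\begin{lemma}\label{lem:sign}
The module $T_4$ does not contain $S_{(1^4)}$.
\end{lemma}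

\begin{proof}
By (F2) we must show that $C_4$ does not contain the sign representation. The projection $\frac1{24}\sum_\pi\operatorname{sgn}(\pi)\pi$ onto the sign component sends every generator of $C_4$ to $\pm\frac1{24}D$, where $D=\sum_\tau\operatorname{sgn}(\tau)\operatorname{Tr}(X_{\tau(1)}\cdots X_{\tau(4)})$. Rotating each word by one step fixes its trace and composes $\tau$ with a $4$-cycle, which is odd. So $D=-D$ and $D=0$.
\end{proof}

\subsection*{Degree five}
Let $m\ge5$. As before, $t_1^5\in L_{5,0}$ and $t_1^2\Delta\in L_{2,3}$ give $V_{(5)}$ and $V_{(3,1,1)}$. The new point is that \eqref{eq:C} is stronger than its trace. A scalar factor can be pulled out of a trace, so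
\[
\operatorname{Tr}([X_1,X_2]^2X_j)=-4G\operatorname{Tr}X_j=-8\,t_jG\qquad\text{for every }j:
\]
a product of two traces has become a single trace. Substituting linear combinations of the matrices for $X_1,X_2$ in \eqref{eq:C}, we may replace $G$ by any element of the copy of $S_{(2,2)}$ that it generates. So $L_{1,4}$ contains all of $\mathbb C[t]_1\otimes S_{(2,2)}\cong S_{(3,2)}\oplus S_{(2,2,1)}$, in contrast with $L_{1,3}$. Finally, by \eqref{eq:comm}, \eqref{eq:V2} and $w\cdot y_1=0$,
\[
\operatorname{Tr}\bigl([X_1,[X_1,X_2]]\,[X_1,X_3]\bigr)=2(2\mathrm i)^3\,(y_1\times w)\cdot(y_1\times y_3)=-16\mathrm i\,q\Delta,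
\]
which gives a second $V_{(3,1,1)}$, from $L_{0,5}$. The dimensions add up to $1+6+5+5+6=23$. There are $24$ five-cycles and at least one relation: the element $\sum_\tau\operatorname{sgn}(\tau)\,(\tau(1)\cdots\tau(5))$ of the group algebra is nonzero, because rotations of five letters are even, while its image is an alternating $5$-linear form on the $4$-dimensional space $M_2(\mathbb C)$ and hence zero. Therefore
\[
C_5\cong V_{(5)}\oplus V_{(3,2)}\oplus V_{(2,2,1)}\oplus V_{(3,1,1)}^{\oplus2},\qquad\dim C_5=23 .
\]

\subsection*{The plan}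
In higher degree the count of cycles is too large to serve as an upper bound. It is replaced by the inclusion $L_{n,k}\subseteq\mathbb C[t]_n\otimes K_k$ and a list of all candidates for $K_k$ (Section~\ref{sec:upper}). The inclusion is an equality if the elements of $K_k$ are, like $G$, scalar values of noncommutative polynomials; this holds for all $k\ne3$ (Section~\ref{sec:central}). For $k=3$, the defect found in degree four propagates to all degrees (Section~\ref{sec:pieces}).

\section{An upper bound for the graded pieces}\label{sec:upper}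

To pass from a leading term to its coefficients we need an operation that removes a variable $t_j$ and keeps us among single traces. Differentiation in $t_j$ does this: it deletes a letter from a word.

\begin{lemma}\label{lem:der}
Let $\partial_j=\partial/\partial t_j$. Then $\partial_jT_e\subseteq T_{e-1}$ for $e\ge1$. Consequently
\[
\text{\rm(i)}\quad L_{n,k}\subseteq\mathbb C[t]_n\otimes K_k,\qquad\qquad\text{\rm(ii)}\quad\partial_jL_{n,k}\subseteq L_{n-1,k}\quad(n\ge1).
\]
\end{lemma}

\begin{proof}
Since $\partial_jX_l=\delta_{jl}1$, the product rule writes $\partial_j\operatorname{Tr}(X_{l_1}\cdots X_{l_e})$ as the sum of the traces of the words obtained by deleting one occurrence of $X_j$. Let $f\in T_{n+k}$ with $\deg_tf\le n$, and write $f^{(n)}=\sum_{|\alpha|=n}t^\alpha f_\alpha$ with $f_\alpha\in\mathbb C[y]$. For $|\alpha|=n$ the operator $\partial^\alpha$ kills the terms of lower $t$-degree and the monomials $t^\beta$ with $|\beta|=n$, $\beta\ne\alpha$. So $\alpha!\,f_\alpha=\partial^\alpha f\in T_k\cap\mathbb C[y]=K_k$, which is (i). For (ii),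 $\partial_jf$ lies in $T_{n+k-1}$, has $t$-degree at most $n-1$, and $(\partial_jf)^{(n-1)}=\partial_jf^{(n)}$.
\end{proof}

Traces are invariant under conjugation, so $K_k\subseteq\mathbb C[y]^{SL_2}=\mathbb C[y]^{SO_3}$. This ring is a $GL_m$-submodule, because the two actions commute, and it is free of multiplicities. The weight of $q^aG^b\Delta^c$ is the partition $\lambda$ with $\lambda_1-\lambda_2=2a$, $\lambda_2-\lambda_3=2b$, $\lambda_3=c$; so these weights run through $\Lambda$, each element once.

\begin{lemma}\label{lem:inv}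
$\mathbb C[y]^{SO_3}\cong\bigoplus_{\lambda\in\Lambda}S_\lambda$, and $q^aG^b\Delta^c$ is, up to a scalar, the only highest weight vector of its weight.
\end{lemma}

\begin{proof}
By (F4), only $\lambda$ with $\ell(\lambda)\le3$ occur in $\mathbb C[y]\cong\operatorname{Sym}(\mathbb C^m\otimes\mathbb C^3)$. Let $f$ be an $SO_3$-invariant, $U$-fixed polynomial of such a weight $\lambda$. It is homogeneous of degree $\lambda_j$ in $y_j$, so it involves only $y_1,y_2,y_3$. We use $U$, $SO_3$ and homogeneity to move a general triple to $(e_1,e_2,e_3)$.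

Take a triple at which $q,G,\Delta\ne0$. Put $y_1'=y_1$ and $y_2'=y_2-q^{-1}(y_1\cdot y_2)y_1$. Then $y_1'\cdot y_2'=0$, and $y_2'\cdot y_2'=q^{-1}\bigl(q\,(y_2\cdot y_2)-(y_1\cdot y_2)^2\bigr)=G/q\neq0$ by \eqref{eq:V2}. So we can subtract from $y_3$ multiples of $y_1',y_2'$ to get $y_3'$ orthogonal to both. The Gram matrix of $y_1',y_2',y_3'$ is diagonal with determinant $\det(y_1',y_2',y_3')^2=\Delta^2$, hence $y_3'\cdot y_3'=\Delta^2/G\ne0$. Choose $r_j$ with $r_j^2=y_j'\cdot y_j'$. The matrix $g$ with columns $y_j'/r_j$ is orthogonal, and after changing the sign of $r_3$ if necessary it lies in $SO_3(\mathbb C)$. Since $y_j'=g(r_je_j)$,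
\[
f(y_1,y_2,y_3)=f(y_1',y_2',y_3')=f(r_1e_1,r_2e_2,r_3e_3)=r_1^{\lambda_1}r_2^{\lambda_2}r_3^{\lambda_3}f(e_1,e_2,e_3).
\]
If $f(e_1,e_2,e_3)=0$, then $f$ vanishes on the dense set where $qG\Delta\ne0$, so $f=0$. Thus the space of such $f$ has dimension at most one. If $f\ne0$, invariance under $\operatorname{diag}(-1,-1,1)$ and $\operatorname{diag}(1,-1,-1)$, evaluated at $(e_1,e_2,e_3)$, gives $(-1)^{\lambda_1+\lambda_2}=1=(-1)^{\lambda_2+\lambda_3}$, that is, $\lambda\in\Lambda$. Conversely, for $\lambda\in\Lambda$ the polynomial $q^aG^b\Delta^c$ of weight $\lambda$ is such an $f$. Now apply (F1).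
\end{proof}

\section{Central polynomials and $t$-free traces}\label{sec:central}

Let $\mathcal S$ be the set of $h\in\mathbb C[y]$ such that $h\cdot1=F(X_1,\dots,X_m)$ for some noncommutative polynomial $F$; such an $F$ is a central polynomial, in the sense that all its values are scalar matrices. Sums, products and scalar multiples of the $F$ show that $\mathcal S$ is a subalgebra, and linear substitutions in $F$ show that it is $GL_m$-stable. If $h\in\mathcal S$ is homogeneous of degree $k$, then $F$ can be taken homogeneous of degree $k$: comparing powers of $z$ in $F(zX)=z^kh\cdot1$ shows that the degree-$k$ part of $F$ also has the value $h\cdot1$.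

We want to place the polynomials $q^aG^b\Delta^c$ in $\mathcal S$. The difficulty is that $Y_j=X_j-t_j$ is not given as a noncommutative polynomial in the matrices, so the relation $Y_1^2=q\cdot1$ cannot be used to multiply by $q$. What is available is the commutator with $X_j$, which equals the commutator with $Y_j$ and acts on traceless matrices as the cross product with $y_j$. This suggests keeping track of the traceless values as well as the scalar ones; multiplication by $q$ then reappears as a double cross product with $y_1$.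

\begin{lemma}\label{lem:central}
$q^aG^b\Delta^c\in\mathcal S$ whenever $(b,c)\ne(0,0)$ and $(a,b,c)\ne(0,0,1)$.
\end{lemma}

\begin{proof}
Let $\mathcal W$ be the space of $v\in\mathbb C[y]^3$ such that $\widehat v=F(X_1,\dots,X_m)$ for some noncommutative polynomial $F$. By \eqref{eq:comm}, applied to $[X_j,X_l]=[Y_j,Y_l]$, to $[X_j,\widehat v\,]=[Y_j,\widehat v\,]$, and to commutators and anticommutators of $\widehat v$ and $\widehat{v'}$:
\begin{enumerate}
\item[(W1)] $y_j\times y_l\in\mathcal W$;
\item[(W2)] if $v\in\mathcal W$, then $y_j\times v\in\mathcal W$;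
\item[(W3)] if $v,v'\in\mathcal W$, then $v\times v'\in\mathcal W$ and $v\cdot v'\in\mathcal S$.
\end{enumerate}
We first find elements of $\mathcal W$. If $y_1\cdot v=0$, then $y_1\times(y_1\times v)=-qv$ by \eqref{eq:V1}. Since $w\in\mathcal W$ and $y_1\cdot q^aw=0$, induction with (W2) gives $q^aw\in\mathcal W$ for all $a\ge0$. By \eqref{eq:V3}, (W1) and (W3), $\det(y_j,y_l,y_r)\,y_j\in\mathcal W$; taking $(j,l,r)=(1,2,3)$ and $(3,1,2)$ gives $\Delta y_1,\Delta y_3\in\mathcal W$. By (W2), $\Delta w=-y_2\times\Delta y_1\in\mathcal W$. Dot products of these vectors lie in $\mathcal S$: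
\begin{align*}
q^aG&=(q^aw)\cdot w, & q^a\Delta^2&=(q^aw)\cdot(\Delta y_3) &&(a\ge0),\\
G\Delta&=(\Delta w)\cdot w, & \Delta^3&=(\Delta w)\cdot(\Delta y_3),
\end{align*}
and for $a\ge1$, by \eqref{eq:V2} and $w\cdot y_1=0$,
\[
(y_1\times q^{a-1}w)\cdot(y_1\times y_3)=q^{a-1}\bigl(q\,(w\cdot y_3)-(y_1\cdot y_3)(w\cdot y_1)\bigr)=q^a\Delta .
\]
In particular $G,\Delta^2\in\mathcal S$, so it suffices to write $q^aG^b\Delta^c$ as one of these five elements times a monomial in $G$ and $\Delta^2$. If $c$ is even, then $b\ge1$ or $c\ge2$ because $(b,c)\ne(0,0)$, and we use $q^aG$ or $q^a\Delta^2$. If $c$ is odd and $a\ge1$, we use $q^a\Delta$. If $c$ is odd and $a=0$, then $b\ge1$ or $c\ge3$ because $(a,b,c)\ne(0,0,1)$, and we use $G\Delta$ or $\Delta^3$.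
\end{proof}

In terms of the weight $\lambda$ of $q^aG^b\Delta^c$, the condition $(b,c)\ne(0,0)$ says $\lambda_2>0$, and $(a,b,c)=(0,0,1)$ says $\lambda=(1,1,1)$. So the lemma covers exactly the weights in $\Lambda'$.

\begin{proposition}\label{prop:K}
We have $K_0=\mathbb C$ and $K_3\cong S_{(1,1,1)}$, and $K_k\cong\bigoplus_{\mu\in\Lambda',\ |\mu|=k}S_\mu$ for $k\ge1$, $k\ne3$. Moreover $K_k\subseteq\mathcal S$ for all $k\ne3$.
\end{proposition}

\begin{proof}
The case $k=0$ holds with $F$ constant. Let $k\ge1$. By Lemma~\ref{lem:inv}, $K_k$ is the sum of those $S_\mu$, $\mu\in\Lambda$, $|\mu|=k$, whose highest weight vector $h_\mu=q^aG^b\Delta^c$ lies in $T_k$. The partition $\mu=(k)$ does not occur: the only word of weight $(k,0,\dots,0)$ is $X_1^k$, and $\operatorname{Tr}X_1^k$ is not $t$-free by \eqref{eq:A}. If $\mu\in\Lambda'$, Lemma~\ref{lem:central} gives $F$, homogeneous of degree $k$, with $F(X)=h_\mu\cdot1$, so $h_\mu=\frac12\operatorname{Tr}F(X)\in T_k$. If $\mu=(1,1,1)$, then $h_\mu=\Delta\in T_3$ by \eqref{eq:B} with $n=0$. Among $(3),(2,1),(1,1,1)$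 only the last lies in $\Lambda$. This proves the first statement. For $k\ne3$ the module $K_k$ is generated by the $h_\mu\in\mathcal S$, and $\mathcal S$ is a $GL_m$-stable subspace.
\end{proof}

\section{The graded pieces}\label{sec:pieces}

\begin{proposition}\label{prop:L}
For all $n\ge0$ we have $L_{n,k}=\mathbb C[t]_n\otimes K_k$ if $k\ne3$, and $L_{n,3}\cong S_{(n+1,1,1)}$.
\end{proposition}

\begin{proof}
Let $k\ne3$ and $f\in K_k$. By Proposition~\ref{prop:K} there is $F$, homogeneous of degree $k$, with $F(X)=f\cdot1$. By \eqref{eq:A},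
\[
\operatorname{Tr}\bigl(X_{j_1}\cdots X_{j_n}F(X)\bigr)=f\operatorname{Tr}(X_{j_1}\cdots X_{j_n})=2\,t_{j_1}\cdots t_{j_n}f+\text{lower},
\]
and the left side lies in $T_{n+k}$. So $L_{n,k}\supseteq\mathbb C[t]_n\otimes K_k$, and Lemma~\ref{lem:der}(i) gives equality.

Let $k=3$. For $n=0$ we have $L_{0,3}=K_3\cong S_{(1,1,1)}$. For $n\ge1$, Lemma~\ref{lem:der}(i) and (F3) give
\[
L_{n,3}\subseteq\mathbb C[t]_n\otimes K_3\cong S_{(n+1,1,1)}\oplus S_{(n,1,1,1)} .
\]
By \eqref{eq:B}, $L_{n,3}$ contains the highest weight vector $t_1^n\Delta$ of weight $(n+1,1,1)$. The two summands are irreducible and not isomorphic, so $L_{n,3}$ is either the first summand or the whole tensor product. Suppose it is the whole. Then $t_j^nf\in L_{n,3}$ for all $j$ and all $f\in K_3$, and Lemma~\ref{lem:der}(ii), applied $n-1$ times, gives $n!\,t_jf=\partial_j^{\,n-1}(t_j^nf)\in L_{1,3}$. So $L_{1,3}=\mathbb C[t]_1\otimes K_3$ contains $S_{(1^4)}$, which is nonzero because $m\ge4$. By \eqref{eq:gr} with $e=4$, $T_4$ then contains $S_{(1^4)}$, contradicting Lemma~\ref{lem:sign}.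
\end{proof}

\begin{remark}
Both exclusions in Lemma~\ref{lem:central} are necessary, apart from the constant $1$. If $q^a\in\mathcal S$ with $a\ge1$, then $q^a=\frac12\operatorname{Tr}F(X)\in K_{2a}$, which Proposition~\ref{prop:K} rules out. If $\Delta\in\mathcal S$, then $K_3\subseteq\mathcal S$, and the first half of the last proof would give $L_{1,3}=\mathbb C[t]_1\otimes K_3$. These two exclusions produce the two kinds of terms in Theorem~\ref{thm:compl}(a).
\end{remark}

\section{Proof of Theorem~\ref{thm:main}}\label{sec:count}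

Insert Propositions~\ref{prop:K} and~\ref{prop:L} into \eqref{eq:gr} with $e=d$. The term $k=0$ is $\mathbb C[t]_d\cong S_{(d)}$, the term $k=3$, present for $d\ge3$, is $S_{(d-2,1,1)}$, and no element of $\Lambda'$ has size $0$ or $3$. Hence
\[
T_d\cong S_{(d)}\oplus[d\ge3]\,S_{(d-2,1,1)}\oplus\bigoplus_{\mu\in\Lambda',\ |\mu|\le d}S_\mu\otimes\operatorname{Sym}^{d-|\mu|}\mathbb C^m,
\]
and (F2) turns this into \eqref{eq:main}.

It remains to read off the multiplicities. By (F3) and (F2), for $\ell(\mu)\le3$ the multiplicity of $V_\lambda$ in $\operatorname{Ind}(V_\mu\otimes\mathbf 1)$ is $1$ if $\lambda_5=0$ and \eqref{eq:interlace} holds, and $0$ otherwise; the condition $\lambda_5=0$ comes from $\mu_4=0\ge\lambda_5$. So $b_\lambda=0$ for $\ell(\lambda)\ge5$. Let $\ell(\lambda)\le4$. There are $N_\lambda$ partitions $\mu\in\Lambda$ that interlace $\lambda$, all with $|\mu|\le d$, and we subtract those outside $\Lambda'$.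
\begin{itemize}
\item The $\mu\in\Lambda$ with $\mu_2=0$ are the $(2j)$, $j\ge0$. Such a $\mu$ interlaces $\lambda$ if and only if $\lambda_3=0$ and $\lambda_2\le2j\le\lambda_1$; there are $[\lambda_3=0]\,E(\lambda_2,\lambda_1)$ of them.
\item The partition $(1,1,1)$ interlaces $\lambda$ if and only if $\lambda_2=\lambda_3=1$ and $\lambda_4\le1$, that is, $\lambda=(d-2,1,1)$ or $\lambda=(d-3,1,1,1)$.
\end{itemize}
The first two summands of \eqref{eq:main} add $[\lambda=(d)]+[\lambda=(d-2,1,1)]$, and the terms for $(d-2,1,1)$ cancel: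
\[
b_\lambda=N_\lambda-[\lambda_3=0]\,E(\lambda_2,\lambda_1)+[\lambda=(d)]-[\lambda=(d-3,1,1,1)] .
\]
For $\ell(\lambda)\in\{3,4\}$ this is the stated formula. Let $\lambda_3=0$. Then $E(0,0)=1$, $O(0,0)=0$ and $E(0,\lambda_2)=\lfloor\lambda_2/2\rfloor+1$ give $N_\lambda=(\lfloor\lambda_2/2\rfloor+1)\,E(\lambda_2,\lambda_1)$, so that $b_\lambda=\lfloor\lambda_2/2\rfloor\,E(\lambda_2,\lambda_1)+[\lambda=(d)]$. This is $1$ for $\lambda=(d)$ and the stated product for $\ell(\lambda)=2$. \qed

\begin{example}
The elements of $\Lambda'$ of size at most $6$ are $(2,2)$, $(3,1,1)$, $(4,2)$ and $(2,2,2)$. For $d=6$, Pieri's rule sends $(2,2)$ to $(4,2),(3,2,1),(2,2,2)$ and $(3,1,1)$ to $(4,1,1),(3,2,1),(3,1,1,1)$. Together with $(4,2)$, $(2,2,2)$ and the two leading summands $(6)$, $(4,1,1)$ of \eqref{eq:main}, this gives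
\[
C_6\cong V_{(6)}\oplus V_{(4,2)}^{\oplus2}\oplus V_{(4,1,1)}^{\oplus2}\oplus V_{(3,2,1)}^{\oplus2}\oplus V_{(2,2,2)}^{\oplus2}\oplus V_{(3,1,1,1)},
\]
of dimension $1+2\cdot9+2\cdot10+2\cdot16+2\cdot5+10=91$.
\end{example}

\section{Proof of Theorem~\ref{thm:compl}}\label{sec:compl}

\subsection*{(a) The complement in $R_d$}
Scalar matrices act trivially by conjugation and the $t_j$ are invariant, so $A^{GL_2}=\mathbb C[t]\otimes\mathbb C[y]^{SO_3}$. For completeness we check that $R_d$ is the space of weight $(1^d,0^{m-d})$ in this ring. The span $B$ of all products of traces of words is a $GL_m$-stable subalgebra of $A^{GL_2}$, and its space of that weight is spanned by the $\operatorname{Tr}_\pi$. It contains the $t_j$, the element $q=\frac12\operatorname{Tr}X_1^2-t_1^2$, and $\Delta$ and $G$ by \eqref{eq:B} and \eqref{eq:C}. So it contains all highest weight vectors of Lemma~\ref{lem:inv}, and $B=A^{GL_2}$. By Lemma~\ref{lem:inv} and (F2),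
\begin{equation}\label{eq:R}
R_d\cong\bigoplus_{\mu\in\Lambda,\ |\mu|\le d}\operatorname{Ind}_{\mathfrak S_{|\mu|}\times\mathfrak S_{d-|\mu|}}^{\mathfrak S_d}(V_\mu\otimes\mathbf 1),
\end{equation}
and Pieri's rule, as in Section~\ref{sec:count}, gives the multiplicity $N_\lambda$ for $\ell(\lambda)\le4$ and $0$ otherwise. The description of $I_d$ by Procesi and Razmyslov gives $\mathbb C[\mathfrak S_d]/I_d\cong\bigoplus_{\ell(\mu)\le2}\operatorname{End}(V_\mu)$, and under conjugation $\operatorname{End}(V_\mu)\cong V_\mu\otimes V_\mu^*\cong V_\mu\otimes V_\mu$.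

By complete reducibility, $R_d/C_d$ is found by cancelling \eqref{eq:main} from \eqref{eq:R}. The terms with $\mu\in\Lambda'$ cancel. The term of the empty partition in \eqref{eq:R} is $V_{(d)}$ and cancels the first summand of \eqref{eq:main}. The terms $\mu=(2j)$ with $1\le j\le d/2$ remain. For $d\ge3$ the term $\mu=(1,1,1)$ is $V_{(d-2,1,1)}\oplus[d\ge4]\,V_{(d-3,1,1,1)}$ by Pieri's rule, and its first summand cancels the second summand of \eqref{eq:main}.

\subsection*{(b) The dimension}
We have $\dim R_d=\sum_{\ell(\mu)\le2}(\dim V_\mu)^2$, the number of pairs of standard tableaux of size $d$ and of the same shape with at most two rows. Such a tableau corresponds to a sequence of $d$ signs $\pm1$ with nonnegative partial sums and total $\mu_1-\mu_2$, the $j$th sign being $+1$ when $j$ lies in the first row. Following the first sequence by the reversed and negated second one gives a bijection from pairs to sequences of $2d$ signs with nonnegative partial sums and total $0$, whose number is $\frac1{d+1}\binom{2d}d$. By (a) we subtract $\sum_{j\ge1}\binom d{2j}=2^{d-1}-1$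 and, for $d\ge4$, $\dim V_{(d-3,1,1,1)}=\binom{d-1}3$, the number of ways to fill the three boxes below the corner from $\{2,\dots,d\}$. For $d\le3$ this binomial coefficient is $0$.

\subsection*{(c) The vanishing multiplicities}
An interval $[r,s]$ with $r<s$ contains both parities. So $E(r,s)=0$ if and only if $r=s$ is odd, and $O(r,s)=0$ if and only if $r=s$ is even. We have $b_{(d)}=1$. For $\ell(\lambda)=2$, the product $\lfloor\lambda_2/2\rfloor\,E(\lambda_2,\lambda_1)$ vanishes if and only if $\lambda_2=1$ or $\lambda_1=\lambda_2$ is odd; these are the partitions $(d-1,1)$ with $d\ge2$ and $(p,p,0,0)$ with $p$ odd.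

Let $\ell(\lambda)\in\{3,4\}$. If $\lambda=(n,1,1,1)$, then $E(1,1)=0$ and $O(1,1)=1$, so $b_\lambda=O(1,n)-1=\lceil n/2\rceil-1$, which vanishes if and only if $n\le2$. Otherwise $b_\lambda=N_\lambda$, and $N_\lambda=0$ if and only if both products vanish, that is, among $\lambda_1,\dots,\lambda_4$ some two consecutive parts are equal and odd, and some two consecutive parts are equal and even. Two such pairs cannot share a part, so they are $(\lambda_1,\lambda_2)$ and $(\lambda_3,\lambda_4)$, and $\lambda=(p,p,r,r)$ with $p-r$ odd. No such partition has the form $(n,1,1,1)$, since that would force $p=r=1$.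

\subsection*{(d) The cocharacter}
The map $P_{d-1}\to C_d$, $f\mapsto\operatorname{Tr}\bigl(f(X_1,\dots,X_{d-1})X_d\bigr)$, is $\mathfrak S_{d-1}$-equivariant. It is onto, because every word can be rotated to end in $X_d$. The form $(Z,Z')\mapsto\operatorname{Tr}(ZZ')$ on $M_2(\mathbb C)$ is nondegenerate, so $f$ lies in the kernel if and only if $f(X_1,\dots,X_{d-1})=0$, that is, $f$ is an identity. Hence the degree-$(d-1)$ cocharacter is the character of $\operatorname{Res}^{\mathfrak S_d}_{\mathfrak S_{d-1}}C_d$. By the branching rule, $\operatorname{Res}V_\lambda$ is the sum of the $V_\mu$, each once, over the $\mu$ obtained from $\lambda$ by removing one box. This gives the formula. \qed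

\begin{example}
The map in (d) sends the $(d-1)!$ monomials of $P_{d-1}$ to the traces of the $(d-1)!$ cycles. Since $\dim C_d=(d-1)!$ for $d\le4$, the algebra $M_2(\mathbb C)$ has no multilinear identity of degree $1$, $2$ or $3$. Since $\dim C_5=23$, it has up to a scalar exactly one of degree $4$, namely $\sum_{\tau\in\mathfrak S_4}\operatorname{sgn}(\tau)\,x_{\tau(1)}\cdots x_{\tau(4)}$, whose image is one fifth of the alternating relation of Section~\ref{sec:small}.
\end{example}

\begin{thebibliography}{9}

\bibitem{Seynnaeve}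
Tim Seynnaeve, \emph{Matrix product states, geometry, and invariant theory}, arXiv:2212.13806 (2022).

\end{thebibliography}
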